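# Normal squares in the Sorgenfrey line, $Q$-sets, and decreasing sets of pairs

## 1. The guess that a normal square means a $Q$-set, tried by hand

For $X\subseteq\mathbb R$ let $X[\le]$ be $X$ with the subspace topology of the Sorgenfrey line, that is, of $\mathbb R$ with the topology generated by the half-open intervals $[a,b)$. Neighborhoods look only to the right: $x_j\to x$ in $X[\le]$ means that $x_j\to x$ in the usual sense and $x_j\ge x$ for all large $j$.

**Definition ($Q$-set).** $X\subseteq\mathbb R$ is a $Q$-set if every subset of $X$ is $G_\delta$ in the relative Euclidean topology of $X$. Taking complements, this says that every subset of $X$ is $F_\sigma$ in $X$.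

Every countable set is a $Q$-set, since each of its subsets is a countable union of points. The set $\mathbb R$ is not: it has $2^{\mathfrak c}$ subsets but only $\mathfrak c$ many $F_\sigma$ subsets. More generally no set of size $\mathfrak c$ is a $Q$-set, because its relative $F_\sigma$ subsets are traces of Euclidean $F_\sigma$ sets, of which there are $\mathfrak c$. A subset $T$ of a $Q$-set $X$ is a $Q$-set: if $A\subseteq T$ and $A=X\cap F$ with $F$ an $F_\sigma$ set, then $A=T\cap F$.

Przymusiński proved that if $X$ is a $Q$-set then $(X[\le])^2$ is normal. The first guess about the converse is that it is true: normality of the square should be the $Q$-set property in disguise. Write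

$$(\mathrm{S})\qquad\text{for every uncountable }X\subseteq\mathbb R:\ \text{if }(X[\le])^2\text{ is normal, then }X\text{ is a }Q\text{-set}.$$

Let us test it.

*Countable $X$.* Such $X$ is a $Q$-set, so nothing is tested. This is why (S) speaks of uncountable sets.

*$X=\mathbb R$.* This is not a $Q$-set, so the guess predicts a non-normal square. Consider $D=\{(x,-x):x\in\mathbb R\}$. The neighborhood $[x,x+1)\times[-x,-x+1)$ of $(x,-x)$ contains no other point of $D$, and $D$ is closed even in the Euclidean plane. So $D$ is closed and discrete, of size $\mathfrak c$, in a separable space. Jones' lemma (recalled in Section 2) then gives non-normality, because $2^{\mathfrak c}>2^{\aleph_0}$. The guess passes.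

*$|X|=\mathfrak c$ and $X=-X$.* The same $D$, restricted to $X^2$, works. The guess passes.

*$X$ containing a nonempty perfect set $P$* (for instance $X$ uncountable Borel). Split repeatedly to get closed intervals $I_s$, for finite $0$-$1$ strings $s$, whose interiors meet $P$, such that $I_{s0},I_{s1}\subseteq I_s$ are disjoint with $I_{s0}$ to the left, and such that lengths tend to $0$ along branches. For $f\in2^\omega$ let $x_f\in P$ be the point of $\bigcap_nI_{f\restriction n}$, and let $\bar f$ be $f$ with all bits flipped. If $f$ precedes $g$ lexicographically then $x_f<x_g$ and $x_{\bar f}>x_{\bar g}$. So $\{(x_f,x_{\bar f}):f\in2^\omega\}\subseteq X^2$ has size $\mathfrak c$ and, as one coordinate goes up, the other goes down. Lemma 1 below shows that such a set is closed and discrete, so again the square is not normal.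

In every test, non-normality came from a large set of pairs on which the second coordinate decreases as the first increases. We give such sets a name. For $p,q\in\mathbb R^2$ let $p\le q$ be the coordinatewise order, and let $p\ll q$ mean $p_1<q_1$ and $p_2<q_2$.

**Definition (strictly decreasing set).** $D\subseteq\mathbb R^2$ is strictly decreasing if $(p_1-q_1)(p_2-q_2)<0$ for all distinct $p,q\in D$.

Such a $D$ is the graph of a strictly decreasing injection. We write $\operatorname{dom}D$ for its first projection; the inverse $D^{-1}$ is again strictly decreasing. The antidiagonal is an example; a set with two points on one vertical or horizontal line is not, and neither is a set with two points on the diagonal.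

## 2. Jones' lemma against decreasing sets, and a set with only short ones

**Lemma 1.** A strictly decreasing $D\subseteq X\times Y$ is closed and discrete in $X[\le]\times Y[\le]$.

*Proof.* The space is $T_1$, so it suffices that each point $e$ has a neighborhood containing at most two points of $D$; we can then remove the points different from $e$.

Suppose first that some $p\in D$ has $e\ll p$. Let $0<\varepsilon<\min(p_1-e_1,p_2-e_2)$. Any $q\in D\cap\big([e_1,e_1+\varepsilon)\times[e_2,e_2+\varepsilon)\big)$ would satisfy $q\ll p$, which is impossible in a strictly decreasing set. So this neighborhood misses $D$.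

Otherwise every $q\in D$ with $q\ge e$ lies on the vertical or the horizontal line through $e$, and $D$ has at most one point on each. So $[e_1,\infty)\times[e_2,\infty)$ contains at most two points of $D$. $\square$

*Separability.* $X[\le]$ is separable. Take a countable Euclidean-dense subset $Z$ of $X$, and add the points $x\in X$ with $(x,x+\varepsilon)\cap X=\emptyset$ for some $\varepsilon>0$. There are countably many of these, since the corresponding gaps are pairwise disjoint. If $(x,x+\varepsilon)\cap X\ne\emptyset$, it contains a point of $Z$; otherwise $x$ itself was added. Hence $X[\le]\times Y[\le]$ is separable.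

**Jones' lemma.** If $S$ is separable and normal and $D\subseteq S$ is closed and discrete, then $2^{|D|}\le2^{\aleph_0}$.

*Proof.* Let $Z$ be countable and dense. For $A\subseteq D$ the sets $A$ and $D\setminus A$ are closed, so there is an open $U_A\supseteq A$ with $\overline{U_A}\cap(D\setminus A)=\emptyset$. Since $\overline{Z\cap U_A}=\overline{U_A}$, we recover $A=D\cap\overline{Z\cap U_A}$. So $A\mapsto Z\cap U_A$ is injective. $\square$

The guess would be safe for sets of size $\mathfrak c$ if every such set contained a decreasing set of pairs of size $\mathfrak c$. A diagonal construction shows that this is false, in ZFC.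

**Proposition 2 (ZFC).** There is $X\subseteq\mathbb R$ with $|X|=\mathfrak c$ such that every strictly decreasing $D\subseteq X^2$ has size $<\mathfrak c$.

*Proof.* There are only $\mathfrak c$ nonincreasing functions $\mathbb R\to[-\infty,\infty]$: such a function is determined by its values on the rationals together with its countably many discontinuities and its values there. Enumerate them as $\{g_\gamma:\gamma<\mathfrak c\}$. By recursion on $\alpha<\mathfrak c$ choose a real
$$x_\alpha\notin\{x_\beta:\beta<\alpha\}\cup\{g_\gamma(x_\beta):\beta,\gamma<\alpha\},$$
which is possible since the forbidden set has size $<\mathfrak c$. Let $X=\{x_\alpha:\alpha<\mathfrak c\}$.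

Let $D\subseteq X^2$ be strictly decreasing, the graph of $f$. The function $x\mapsto\sup\{f(t):t\in\operatorname{dom}f,\ t\ge x\}$, with $\sup\emptyset=-\infty$, is nonincreasing, and it extends $f$ because $f$ is decreasing. The same applies to $D^{-1}$. So there are $\gamma,\delta$ with $y=g_\gamma(x)$ and $x=g_\delta(y)$ for all $(x,y)\in D$. Let $(x_\alpha,x_\beta)\in D$ with $\alpha\neq\beta$. If $\alpha<\beta$, then $x_\beta=g_\gamma(x_\alpha)$, so $\beta\le\gamma$ by the choice of $x_\beta$. If $\beta<\alpha$, then $x_\alpha=g_\delta(x_\beta)$, so $\alpha\le\delta$. In both cases $\max(\alpha,\beta)\le\max(\gamma,\delta)$. Finally $D$ has at most one point on the diagonal. Hence $|D|<\mathfrak c$. $\square$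

This $X$ has size $\mathfrak c$, so it is not a $Q$-set. Under CH all its decreasing sets are countable, and Jones' lemma applied to them says nothing. Whether its square is normal depends on whether decreasing sets are the only obstruction to normality. They are, in a sense made precise by Theorem B.

## 3. One consistency theorem and two theorems of ZFC

**Definition ($Q_\le$-set).** $T\subseteq\mathbb R$ is a $Q_\le$-set if every subset of $T$ is $F_\sigma$ in $T[\le]$.

The Sorgenfrey topology is finer than the Euclidean one, so every $Q$-set is a $Q_\le$-set; in particular every countable set is. The line $\mathbb R$ is not a $Q_\le$-set. To see this, let $W$ be Sorgenfrey-open with Euclidean interior $W^\circ$. For $x\in W\setminus W^\circ$ choose $\varepsilon_x>0$ with $[x,x+\varepsilon_x)\subseteq W$; then $(x,x+\varepsilon_x)\subseteq W^\circ$ contains no other point of $W\setminus W^\circ$. So these intervals are pairwise disjoint and $W\setminus W^\circ$ is countable. Hence there are only $\mathfrak c$ Sorgenfrey-open sets and only $\mathfrak c$ many $F_\sigma$ sets.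

**Theorem A.** If ZFC is consistent, so is ZFC + $2^{\aleph_0}\le\aleph_2<2^{\aleph_1}$ + 

(DA) *for all uncountable $X,Y\subseteq\mathbb R$ there is an uncountable strictly decreasing $D\subseteq X\times Y$.*

In any model of DA + $2^{\aleph_0}<2^{\aleph_1}$, for all uncountable $X,Y\subseteq\mathbb R$ the product $X[\le]\times Y[\le]$ is not normal. In particular, for every uncountable $X\subseteq\mathbb R$: if $(X[\le])^2$ is normal then $X$ is a $Q$-set.

**Theorem B (ZFC).** For $X\subseteq\mathbb R$ the following are equivalent:

(B1) $(X[\le])^2$ is normal;

(B2) for every strictly decreasing $D\subseteq X^2$, $\operatorname{dom}D$ is a $Q_\le$-set.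

**Theorem C (ZFC).** Suppose every set of reals of size $<\mathfrak c$ is a $Q$-set (for example, suppose CH or MA). Then there is $X\subseteq\mathbb R$ with $|X|=\mathfrak c$ such that $(X[\le])^2$ is normal but $X$ is not a $Q$-set.

Szeptycki and Wen ("Normality in the square of the Sorgenfrey Line", arXiv:2511.12327, 2025) ask whether (S) is consistent. Theorem A answers yes, relative to ZFC alone. In its model (S) holds vacuously: no uncountable $X$ has a normal square, and there is no uncountable $Q$-set. The argument does not decide whether (S) can hold together with the existence of an uncountable $Q$-set.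

Theorem B contains Przymusiński's theorem: if $X$ is a $Q$-set and $D\subseteq X^2$ is strictly decreasing, then $\operatorname{dom}D\subseteq X$ is a $Q$-set, hence a $Q_\le$-set. It also shows that (S) is equivalent to: *every uncountable non-$Q$-set $X$ admits a strictly decreasing $D\subseteq X^2$ such that $\operatorname{dom}D$ is not a $Q_\le$-set.*

## 4. Decreasing sets are the only obstruction: Theorem B

Fix $X$, write $S=(X[\le])^2$ and $B_n(p)=X^2\cap\big([p_1,p_1+\tfrac1n)\times[p_2,p_2+\tfrac1n)\big)$. A real $a$ is a *limit from the right* of $T$ if there are $t_j\in T$ with $t_j>a$ and $t_j\to a$. A point outside $T$ is in the Sorgenfrey closure of $T$ exactly when it is a limit from the right of $T$.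

### 4.1 From normality to $Q_\le$

Let $S$ be normal, $D\subseteq X^2$ strictly decreasing, and $A\subseteq D$. Every subset of $\operatorname{dom}D$ has the form $\operatorname{dom}A$, so we must show that $\operatorname{dom}A$ is $F_\sigma$ in $(\operatorname{dom}D)[\le]$.

**Step 1: cut $A$ into countably many pieces by the size of a neighborhood.** By Lemma 1, $A$ and $D\setminus A$ are disjoint closed sets. Take an open $U\supseteq A$ with $\overline U\cap(D\setminus A)=\emptyset$, and let
$$A_n=\{p\in A: B_n(p)\subseteq U,\ |p_2|\le n\}.$$
Then $A=\bigcup_nA_n$.

**Step 2: only finitely many points of $D\setminus A$ are bad for $A_n$.** Let $J_n$ be the set of $e\in D\setminus A$ such that $e_1$ is a limit from the right of $\operatorname{dom}A_n$. For $e\in J_n$ choose $p^j\in A_n$ with $p^j_1$ strictly decreasing to $e_1$, and let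
$$\ell(e)=\sup\{p_2:p\in D,\ p_1>e_1\}.$$
Since $D$ is decreasing, $p^j_2$ increases. If $p\in D$ and $p_1>e_1$, then $p^j_1<p_1$ for some $j$, so $p_2^j>p_2$. Thus $p^j_2\to\ell(e)$. Also $\ell(e)\le e_2$, because $p_1>e_1$ implies $p_2<e_2$.

Suppose $e_2-\ell(e)<\frac1n$. Then for large $j$ we have $p^j_2\le e_2<p^j_2+\frac1n$, so $(p^j_1,e_2)\in B_n(p^j)\subseteq U$. But $(p^j_1,e_2)\to e$ in $S$, so $e\in\overline U$, a contradiction. Hence $e_2-\ell(e)\ge\frac1n$. Also $\ell(e)\in[-n,n]$, since all $p_2^j$ are in $[-n,n]$.

The intervals $(\ell(e),e_2)$, $e\in J_n$, are pairwise disjoint: if $e_1<e'_1$, then $e'\in D$ is counted in the supremum for $e$, so $e'_2\le\ell(e)$. Their initial parts $(\ell(e),\ell(e)+\frac1n)$ are disjoint intervals of length $\frac1n$ inside $[-n,n+1]$. So $J_n$ is finite.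

**Step 3: move away from the bad points.** Let $A_{n,i}=\{p\in A_n:|p_1-e_1|\ge\frac1i\text{ for all }e\in J_n\}$. If $p\in A$ and $e\in D\setminus A$, then $p_1\ne e_1$; as $J_n$ is finite, $A_n=\bigcup_iA_{n,i}$. Let $e\in D\setminus A$. If $e_1$ were in the closure of $\operatorname{dom}A_{n,i}$ in $(\operatorname{dom}D)[\le]$, then, since $e_1\notin\operatorname{dom}A$, it would be a limit from the right of $\operatorname{dom}A_{n,i}\subseteq\operatorname{dom}A_n$. So $e\in J_n$, and then the points of $\operatorname{dom}A_{n,i}$ have distance at least $\frac1i$ from $e_1$, a contradiction. Thus the closure of each $\operatorname{dom}A_{n,i}$ is contained in $\operatorname{dom}A$, and $\operatorname{dom}A$ is the union of these closures. $\square$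

### 4.2 From $Q_\le$ to normality

Assume (B2), and let $H,K\subseteq S$ be closed and disjoint.

**Step 1: reduce to countable covers.** It suffices to cover $H$ by countably many open sets $U_n$ with $\overline{U_n}\cap K=\emptyset$, and $K$ by countably many open sets $W_n$ with $\overline{W_n}\cap H=\emptyset$. Given these,
$$\bigcup_n\Big(U_n\setminus\bigcup_{m\le n}\overline{W_m}\Big)\quad\text{and}\quad\bigcup_n\Big(W_n\setminus\bigcup_{m\le n}\overline{U_m}\Big)$$
are open, contain $H$ and $K$ respectively, and are disjoint. By symmetry we treat $H$ only. Call a subset of $H$ *small* if it can be covered by countably many open sets whose closures miss $K$. Countable unions of small sets are small. $S$ is regular, so each point of $H$ has a neighborhood whose closure misses $K$; hence every countable, and every Lindelöf, subset of $H$ is small. We must show that $H$ is small.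

**Step 2: localize to a square in which going up from $H$ avoids $K$.** Let $H_n=\{p\in H:B_n(p)\cap K=\emptyset\}$; then $H=\bigcup_nH_n$. For each $n$ the plane is partitioned into countably many half-open squares $[\frac in,\frac{i+1}n)\times[\frac jn,\frac{j+1}n)$, which are clopen in the Sorgenfrey plane. Fix $n$ and one such square $Q$, and put $H'=H_n\cap Q$. It suffices to show that $H'$ is small. For $E\subseteq H'$ let
$$O_E=\{u\in X^2\cap Q:\ p\le u\text{ for some }p\in E\}.$$
This is open in $S$ (with $u$ it contains $B_k(u)\cap Q$) and contains $E$. It misses $K$: if $u\in X^2\cap Q$ and $u\ge p\in H'$, then both lie in $Q$, so $u\in B_n(p)$. The difficulty is that $\overline{O_E}$ may meet $K$.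

**Step 3: discard the points with something strictly below them.** Suppose $p,p'\in H'$ and $p'\ll p$. Choose rationals $a\in(p'_1,p_1)$ and $b\in(p'_2,p_2)$. The set $V_{a,b}=\{u\in X^2\cap Q:u_1\ge a,u_2\ge b\}$ is clopen in $S$, contains $p$, and is contained in $O_{\{p'\}}$, so it misses $K$. There are countably many sets $V_{a,b}$, so the set of all such $p$ is small. Let $H''$ be the rest of $H'$. No two points of $H''$ satisfy $p\ll q$.

**Step 4: discard the lines with two points.** Suppose $a<a'$ and $H''$ contains $(a,y_1),(a,y_2),(a',y'_1),(a',y'_2)$ with $y_1<y_2$ and $y'_1<y'_2$. Then $y'_2\le y_1$, since otherwise $(a,y_1)\ll(a',y'_2)$. So $(y_1,y_2)$ and $(y'_1,y'_2)$ are disjoint. Choosing one such interval for each vertical line with two or more points of $H''$, we see that there are only countably many such lines. The same holds for horizontal lines.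

The part of $H''$ on one line is homeomorphic to a subspace of the Sorgenfrey line, and these are Lindelöf. Indeed, let $Y\subseteq\mathbb R$ be covered by open sets, and for $y\in Y$ let $[y,b_y)$ be contained, as far as $Y$ is concerned, in a member of the cover. The Euclidean open set $\bigcup_y(y,b_y)$ is covered by countably many of the $(y,b_y)$. For the points $y\in Y$ outside it, the intervals $(y,b_y)$ are pairwise disjoint, so there are only countably many such points.

So the part of $H''$ on these countably many lines is small. What remains is a set $D\subseteq H''$ no two points of which share a line, and no two of which satisfy $p\ll q$. So $D$ is strictly decreasing, and it suffices to show that $D$ is small.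

**Step 5: find the points of $K$ that cause trouble.** One would like to apply (B2) to $D$ itself. But that speaks only about points of $\operatorname{dom}D$, while the points to be avoided lie in $K$. Here is what can happen. Take $X=\mathbb R$, $n=1$, $Q=[0,1)^2$, $D=\{(\frac12+\frac1{4j},\frac12-\frac1{4j}):j\ge1\}$ and $K=\{e\}$ with $e=(\frac12,\frac12)$. For each $p\in D$ the set $B_1(p)$ lies to the right of $e$ and misses $K$. But $(\frac12+\frac1{4j},\frac12)\in O_D$ converges to $e$, so $e\in\overline{O_D}$. The way out is to put the points of $K$ that behave like this $e$ into the decreasing set, and to apply (B2) to the enlarged set.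

Let $K_1$ be the set of $e\in K\cap Q$ for which there are $p^j\in D$ with $p^j_1>e_1$, $p^j_1\to e_1$ and $\limsup_jp^j_2\le e_2$. Let $K_2$ be defined in the same way with the coordinates exchanged. For $e\in K_1$ we have:

(i) if $p\in D$ and $p_1\le e_1$, then $p_2>e_2$. Otherwise $p\le e$, so $e\in O_D\cap K=\emptyset$.

(ii) if $p\in D$ and $p_1>e_1$, then $p_2<e_2$. To see this, let $\ell(e_1)=\sup\{q_2:q\in D,\ q_1>e_1\}$. For $q\in D$ with $q_1>e_1$ we have $p^j_1<q_1$, hence $p^j_2>q_2$, for all large $j$. So
$$\ell(e_1)\le\limsup_jp^j_2\le e_2.\tag{1}$$
Now some $p'\in D$ has $e_1<p'_1<p_1$, and $p_2<p'_2\le\ell(e_1)\le e_2$.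

**Step 6: enlarge $D$ and apply (B2).** Let $C=\pi_1[K_1]$ be the first projection of $K_1$, and $D_0=\{p\in D:p_1\notin C\}$.

*$D\setminus D_0$ is countable.* If $p\in D$ and $p_1=e_1$ with $e\in K_1$, then (1) and (i) give $\ell(p_1)\le e_2<p_2$, so $(\ell(p_1),p_2)$ is a nonempty interval. For different such points with $p_1<p'_1$ we have $p'_2\le\ell(p_1)$, so these intervals are pairwise disjoint.

For each $a\in C$ pick $e^a\in K_1$ with first coordinate $a$, and let
$$D^*=D_0\cup\{e^a:a\in C\}\subseteq X^2.$$
*$D^*$ is strictly decreasing.* For $p\in D_0$ and $a\in C$ we have $p_1\ne a$. If $p_1<a$, then $p_2>e^a_2$ by (i); if $p_1>a$, then $p_2<e^a_2$ by (ii). For $a<a'$ in $C$, there is $p\in D$ with $a<p_1<a'$, because $a$ is a limit from the right of $\operatorname{dom}D$. Then $e^a_2>p_2$ by (ii) for $e^a$, and $p_2>e^{a'}_2$ by (i) for $e^{a'}$.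

By (B2), $\operatorname{dom}D_0$ is $F_\sigma$ in $(\operatorname{dom}D^*)[\le]$. So $D_0=\bigcup_iE_i$ with $\operatorname{dom}E_i$ closed in $(\operatorname{dom}D^*)[\le]$. Each $a\in C$ is in $\operatorname{dom}D^*\setminus\operatorname{dom}D_0$, so no $a\in C$ is a limit from the right of $\operatorname{dom}E_i$.

The reflection $(x,y)\mapsto(y,x)$ is a homeomorphism of $S$; it turns $D$ into the strictly decreasing set $D^{-1}$ and $K_2$ into the set that plays the role of $K_1$. The same argument, with (B2) applied to the resulting enlarged set, gives $D'_0\subseteq D$ with $D\setminus D'_0$ countable, and $D'_0=\bigcup_jE'_j$, where no element of $\pi_2[K_2]$ is a limit from the right of $\pi_2[E'_j]$.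

**Step 7: the pieces $E_i\cap E'_j$ are small.** The set $D\setminus(D_0\cap D'_0)$ is countable, hence small, and $D_0\cap D'_0=\bigcup_{i,j}(E_i\cap E'_j)$. Let $E=E_i\cap E'_j$. We show $\overline{O_E}\cap K=\emptyset$; then $E$ is small, witnessed by the single open set $O_E$.

Suppose $e\in\overline{O_E}\cap K$. As $X^2\cap Q$ is clopen in $S$, $e\in Q$. For every $k\ge1$ there is $u\in O_E\cap B_k(e)$, and then $p^k\in E$ with $p^k\le u$. Thus
$$p^k_1\le u_1<e_1+\tfrac1k,\qquad p^k_2\le u_2<e_2+\tfrac1k.$$
Since $e\in K$ we have $e\notin O_D$, so $p^k\not\le e$, that is, $p^k_1>e_1$ or $p^k_2>e_2$. If $p^k_1>e_1$ for infinitely many $k$, then along these $k$ we have $p^k_1\to e_1$ from the right and $\limsup p^k_2\le e_2$. So $e\in K_1$ and $e_1\in C$, while $e_1$ is a limit from the right of $\operatorname{dom}E_i$, a contradiction. If $p^k_2>e_2$ for infinitely many $k$, then $e\in K_2$ and $e_2$ is a limit from the right of $\pi_2[E'_j]$, again a contradiction.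

So $D$ is small, hence $H'$, each $H_n$, and $H$ are small. This proves Theorem B. $\blacksquare$

## 5. The guess fails under CH and under Martin's axiom: Theorem C

*Proof of Theorem C.* Let $X$ be the set of Proposition 2. If $D\subseteq X^2$ is strictly decreasing, then $|\operatorname{dom}D|=|D|<\mathfrak c$. By hypothesis $\operatorname{dom}D$ is a $Q$-set, hence a $Q_\le$-set. By Theorem B, $(X[\le])^2$ is normal. But $|X|=\mathfrak c$, so $X$ is not a $Q$-set: it has $2^{\mathfrak c}>\mathfrak c$ subsets, while there are only $\mathfrak c$ Euclidean $F_\sigma$ sets. $\blacksquare$

Under CH the hypothesis says that countable sets are $Q$-sets. Under MA it is a classical fact; here is the argument. Let $|X|<\mathfrak c$ and $A\subseteq X$. Conditions are pairs $(s,t)$, with $s$ a finite set of pairs $(n,I)$, $I$ a rational open interval, and $t$ a finite set of pairs $(n,b)$ with $b\in X\setminus A$, such that $b\notin I$ whenever $(n,I)\in s$ and $(n,b)\in t$. The order is reverse inclusion in both parts. Conditions with the same $s$ are compatible, so the forcing is ccc. For $a\in A$ and $n\in\omega$ it is dense that $a\in I$ for some $(n,I)\in s$: choose $I\ni a$ avoiding the finitely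 many relevant $b$. For $b\in X\setminus A$ it is dense that $(n,b)\in t$ for some $n$: use an $n$ not occurring in $s$. These are fewer than $\mathfrak c$ dense sets. For a filter meeting them, let $U_n$ be the union of the $I$ with $(n,I)$ in some $s$ of the filter. Then $A\subseteq\bigcap_nU_n$, and each $b\in X\setminus A$ is outside some $U_n$. So $A=X\cap\bigcap_nU_n$ is $G_\delta$ in $X$.

Hence (S) is refuted by CH and also by MA, and (S) implies that some set of reals of size $<\mathfrak c$ is not a $Q$-set. In particular, a model of (S) with an uncountable $Q$-set must also contain a non-$Q$-set of size $<\mathfrak c$.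

Proposition 2 gives one more fact: *DA implies $\neg$CH*. Under CH the set $X$ of Proposition 2 is uncountable, but all strictly decreasing $D\subseteq X^2$ are countable.

## 6. DA together with $2^{\aleph_0}<2^{\aleph_1}$ destroys all normal squares

Making all small sets $Q$-sets is thus the wrong direction. We go to the opposite side: give every uncountable set an uncountable decreasing set of pairs, and arrange cardinal arithmetic so that Jones' lemma applies already at $\aleph_1$.

*Proof of the second part of Theorem A.* Assume DA and $2^{\aleph_0}<2^{\aleph_1}$, and let $X,Y$ be uncountable. By DA there is a strictly decreasing $D\subseteq X\times Y$ of size $\aleph_1$. By Lemma 1 it is closed and discrete in the separable space $X[\le]\times Y[\le]$. If the space were normal, Jones' lemma would give $2^{\aleph_1}\le2^{\aleph_0}$. So it is not normal. With $Y=X$ we get (S) vacuously. $\square$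

Also, $2^{\aleph_0}<2^{\aleph_1}$ alone excludes uncountable $Q$-sets: one of size $\aleph_1$ would have $2^{\aleph_1}$ subsets, all traces of the $\mathfrak c$ many Euclidean $F_\sigma$ sets.

It remains to force DA with $2^{\aleph_0}\le\aleph_2<2^{\aleph_1}$.

## 7. Finite decreasing approximations, and how they fail to be ccc

Given uncountable $X,Y$, the obvious forcing consists of the finite strictly decreasing subsets of $X\times Y$, ordered by reverse inclusion. It stops working at once if $X=Y$: the conditions $\{(x,x)\}$, $x\in X$, are pairwise incompatible, so there is an uncountable antichain. The pairs that may be used must be restricted, so that the two coordinates are in some sense independent.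

Over a model $N$ of CH there is a natural measure of independence. Write the universe of reals as an increasing union of $\omega_1$ countable models, and let the rank of a real tell when it appears. We shall see that reals of different ranks are independent enough. Three more things must be settled.

*Too many sets.* For one pair $X,Y\in N$ we could choose in $N$ pairs $(x_\xi,y_\xi)\in X\times Y$, $\xi<\omega_1$, with all ranks different, and use these only. But our iteration will have length $\omega_2$ and start from a model of CH with $2^{\aleph_1}=\aleph_3$. Already that model has $\aleph_3$ uncountable sets of reals, so a list of $\omega_2$ pairs $X,Y$ omits most of them. One step must serve *all* $X,Y\in N$.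

*Too many partners.* Suppose all pairs $(x,y)$ with different ranks are admitted. Then fix $x$: the conditions $\{(x,y)\}$, with $y$ running over the reals of a rank different from that of $x$, are pairwise incompatible, since $(x,y)$ and $(x,y')$ lie on a vertical line. So each real may have only countably many possible partners. We shall cut $\omega_1$ into countable blocks by a club $E$ and require that $x$ and $y$ have ranks in the same block.

*Sets that avoid each other.* The club cannot be taken from $N$. Suppose $E\in N$. Enumerate in increasing order the blocks that contain the rank of some real; there are uncountably many, as each block is responsible for only countably many reals. Let $X$ be the set of reals with rank in an evenly indexed block, and $Y$ the set of reals with rank in an oddly indexed one. Both are uncountable sets in $N$, and no block meets the ranks of both. So $E$ must be generic over $N$.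

Finally, one decreasing set cannot serve all $X,Y$: if $(x_0,y_0)$ has been put into it, nothing from $X\times Y$ with $X\subseteq(x_0,\infty)$, $Y\subseteq(y_0,\infty)$ can be added. We therefore add countably many decreasing sets $D_n$ at once, and use a fresh index when we need one.

## 8. Ranks, blocks, and the forcing

Let $N\models$ ZFC + CH. Write $HC$ for the set of hereditarily countable sets and $H(\omega_2)$ for the set of sets whose transitive closure has size $\le\aleph_1$. In $N$, $|HC|=2^{\aleph_0}=\aleph_1$, so we can fix in $N$ a continuous increasing chain $\bar M=\langle M_\xi:\xi<\omega_1\rangle$ of countable elementary submodels of $H(\omega_2)$ with $HC\subseteq\bigcup_\xi M_\xi$ (continuous: $M_\xi=\bigcup_{\zeta<\xi}M_\zeta$ at limits).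

**Definition (rank).** For a real $x$, $\operatorname{rk}(x)=\min\{\xi:x\in M_{\xi+1}\}$.

Rational numbers have rank $0$, since they are in every $M_\xi$. We use three facts. Each rank has only countably many reals. If $\operatorname{rk}(x)=\xi>0$, then $x\notin M_\xi$: for $\xi=\eta+1$ by minimality, and for limit $\xi$ because $M_\xi=\bigcup_{\eta<\xi}M_{\eta+1}$. And $x\in M_\zeta$ for all $\zeta>\operatorname{rk}(x)$.

**Definition (the forcing $\mathbb C$).** Conditions are the countable closed bounded subsets of $\omega_1$ containing $0$, ordered by end-extension.

$\mathbb C$ is $\sigma$-closed: for a descending sequence, take the union and add its supremum. By CH it has size $\aleph_1$. The union of the generic filter is a club $E\ni0$. Since $\mathbb C$ is $\sigma$-closed, every countable subset of $N$ in $N[E]$ is in $N$. So $N[E]$ has the same reals and the same $\omega_1$, still satisfies CH, and a set in $N$ is countable in $N$ iff it is countable in $N[E]$.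

For $\xi<\omega_1$ let $e(\xi)=\max(E\cap(\xi+1))$. If, for instance, $0$ and $5$ are the first two elements of $E$, then $e(0)=\dots=e(4)=0$ and $e(5)=5$. Each value $e$ is taken at only countably many $\xi$, since $E$ is unbounded.

**Definition (the forcing $\mathbb P=\mathbb P(\bar M,E)$, in $N[E]$).** Conditions are finite sets $p\subseteq\omega\times\mathbb R\times\mathbb R$ such that

* (a) if $(n,x,y)\in p$, then $\operatorname{rk}(x)\ne\operatorname{rk}(y)$ and $e(\operatorname{rk}(x))=e(\operatorname{rk}(y))$; this common value is the *block* of $(n,x,y)$;
* (b) distinct elements of $p$ have distinct blocks;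
* (c) for each $n$, $\{(x,y):(n,x,y)\in p\}$ is strictly decreasing.

The order is reverse inclusion.

If $E$ starts with $0,5$, and $x,y$ have ranks $1$ and $3$, then $\{(0,x,y)\}$ is a condition with block $0$; the set $\{(0,x,x)\}$ never is, so the diagonal antichain is gone. For each block $e$ there are only countably many triples with block $e$. By CH in $N[E]$, $|\mathbb P|\le\aleph_1$.

## 9. The countable chain condition

**Lemma 3.** $\mathbb P$ is ccc in $N[E]$.

Here is the case of one-element conditions $\{(n,x^\alpha,y^\alpha)\}$ in outline, assuming $\operatorname{rk}(x^\alpha)<\operatorname{rk}(y^\alpha)$ throughout. Let $K\subseteq\mathbb R^2$ be the closure of the set of all $(x^\alpha,y^\alpha)$; it is coded by a countable dense set, which lies in some $M_\xi$. Take $(x,y)=(x^\alpha,y^\alpha)$ with ranks above $\xi$. The fiber $\{t:(x,t)\in K\}$ lies in $M_{\operatorname{rk}(y)}$ but has the element $y\notin M_{\operatorname{rk}(y)}$, so it is uncountable. Similarly there are uncountably many $s$ with an uncountable fiber. For each, choose two points of the fiber and separate them by rational intervals. Two different $s$ share the same intervals. This gives a $2\times2$ array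 of boxes all of which meet $K$, and the upper left and lower right boxes give two compatible conditions. The full proof does this with $2m$ coordinates.

*Proof.* Let $p_\alpha$ ($\alpha<\omega_1$) be distinct conditions. We find two that are compatible.

**Step 1: make the conditions uniform.** This step fixes all finite and countable data. Thin out so that the finite sets of blocks of the $p_\alpha$ form a $\Delta$-system. Each block admits only countably many triples, so we may also assume that the set $p^*$ of triples of $p_\alpha$ with block in the root is the same for all $\alpha$. Thinning out further, write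
$$p_\alpha\setminus p^*=\{(n_i,x^\alpha_i,y^\alpha_i):i<m\},$$
with $m$ and the $n_i$ independent of $\alpha$. As the $p_\alpha$ are distinct, $m\ge1$. The sets of blocks of $p_\alpha\setminus p^*$ are pairwise disjoint for different $\alpha$, and disjoint from the root.

If $i\ne j$ and $n_i=n_j$, then (b) and (c) give $(x^\alpha_i-x^\alpha_j)(y^\alpha_i-y^\alpha_j)<0$. So we can thin out further to have fixed rational open intervals $I_i\ni x^\alpha_i$, $J_i\ni y^\alpha_i$ such that, whenever $i\neq j$ and $n_i=n_j$, we have $I_i\cap I_j=\emptyset=J_i\cap J_j$, and $I_i$ is to the left of $I_j$ iff $J_i$ is to the right of $J_j$. (There are only countably many choices of such intervals.) The case of two different indices is now settled in advance: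
$$\text{if }i\ne j,\ n_i=n_j,\text{ then any point of }I_i\times J_i\text{ and any point of }I_j\times J_j\text{ form a strictly decreasing set.}\tag{2}$$

By (a) and (b) the $2m$ reals $x^\alpha_i,y^\alpha_i$ have distinct ranks. Let $a^\alpha=(a^\alpha_1,\dots,a^\alpha_{2m})$ list them in increasing order of rank. Thin out so that which coordinate is which $x_i$ or $y_i$ does not depend on $\alpha$.

**Step 2: capture the family in a countable model.** Let $F=\{a^\alpha:\alpha<\omega_1\}\subseteq\mathbb R^{2m}$, let $F_0\subseteq F$ be countable and dense in $F$, and let $K=\overline{F_0}=\overline F$. The family $F$ need not be in $N$, but $F_0$ is a countable subset of $N$, so $F_0\in N$. Hence $F_0\in HC^N$, and $F_0\in M_\xi$ for some $0<\xi<\omega_1$. By disjointness of the block sets, only countably many $\alpha$ have a block $\le\xi$ in $p_\alpha\setminus p^*$. Fix $\alpha$ with all these blocks $>\xi$. A rank is at least as large as its block, so all coordinates of $a=a^\alpha$ have rank $>\xi$. Note $a\in K$.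

**Step 3: the closed set branches uncountably at every coordinate.** Call $s\in\mathbb R^{2m}$ *good* if $s\in K$. For $k<2m$ call $s\in\mathbb R^k$ *good* if $\{t\in\mathbb R:s^\frown t\text{ is good}\}$ is uncountable. It does not matter whether we evaluate this in $N$ or in $N[E]$. Since CH holds in $N$, all sets of reals of $N$ are in $H(\omega_2)^N$, and goodness is definable in $H(\omega_2)^N$ from $F_0$: we have $u\in K$ iff every rational box around $u$ meets $F_0$, and countability of a set of reals is witnessed by a function on $\omega$ in $H(\omega_2)$.

*Claim 1.* $a\restriction k=(a_1,\dots,a_k)$ is good for every $k\le2m$.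

We use downward induction. For $k=2m$ this is $a\in K$. Assume $a\restriction(k+1)$ is good, and let $M=M_{\operatorname{rk}(a_{k+1})}$. Since $\operatorname{rk}(a_{k+1})>\xi$, $F_0\in M$. Since $a_1,\dots,a_k$ have smaller rank, $a\restriction k\in M$. Since the rank of $a_{k+1}$ is positive, $a_{k+1}\notin M$. The set
$$R=\{t:(a\restriction k)^\frown t\text{ is good}\}$$
is an element of $H(\omega_2)^N$ definable there from $F_0$ and $a\restriction k$, so $R\in M$ by elementarity. If $R$ were countable, $M$ would contain a function from $\omega$ onto $R$ (if $R\ne\emptyset$), and $R\subseteq M$. But $a_{k+1}\in R\setminus M$. So $R$ is uncountable, that is, $a\restriction k$ is good.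

**Step 4: find a full array of boxes meeting the closed set.**

*Claim 2.* If $s\in\mathbb R^k$ is good, there are rational open intervals $U^0_j,U^1_j$ ($k<j\le2m$), with $U^0_j$ to the left of $U^1_j$ and disjoint from it, such that for every $\varepsilon:\{k+1,\dots,2m\}\to2$ there is $u\in K$ extending $s$ with $u_j\in U^{\varepsilon(j)}_j$ for all $j>k$.

We use downward induction. For $k=2m$ take $u=s$. Let $k<2m$. There are uncountably many $t$ with $s^\frown t$ good, and for each there is, by the induction hypothesis, one of countably many systems of rational intervals. So two of them, $t<t'$, have the same system. Choose disjoint rational open intervals $U^0_{k+1}\ni t$ and $U^1_{k+1}\ni t'$ with $U^0_{k+1}$ to the left. Given $\varepsilon$, apply the common system to $s^\frown t$ if $\varepsilon(k+1)=0$ and to $s^\frown t'$ if $\varepsilon(k+1)=1$.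

**Step 5: pick the two opposite boxes.** By Claim 1 with $k=0$ the empty sequence is good; apply Claim 2 to it. Let $\varepsilon(j)=0$ if coordinate $j$ is an $x$-coordinate, and $\varepsilon(j)=1$ if it is a $y$-coordinate. The open boxes $\prod_jU_j^{\varepsilon(j)}$ and $\prod_jU^{1-\varepsilon(j)}_j$ both meet $K$. As $F_0$ is dense in $K$, there are $a^\gamma,a^\delta\in F_0$ with $a^\gamma_j\in U^{\varepsilon(j)}_j$ and $a^\delta_j\in U^{1-\varepsilon(j)}_j$ for all $j$. Thus
$$x^\gamma_i<x^\delta_i\quad\text{and}\quad y^\gamma_i>y^\delta_i\qquad\text{for all }i<m.\tag{3}$$
In particular $\gamma\ne\delta$, since $m\ge1$.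

**Step 6: $p_\gamma\cup p_\delta$ is a condition.** (a) is clear. (b) holds since the block sets of $p_\gamma\setminus p^*$ and $p_\delta\setminus p^*$ are disjoint from each other and from the root. For (c), take two distinct triples of the union with the same first entry. If both are in one of $p_\gamma,p_\delta$, in particular if one of them is in $p^*$, there is nothing to do. Otherwise one has index $i$ in $p_\gamma\setminus p^*$ and the other has index $j$ in $p_\delta\setminus p^*$. If $i=j$, use (3). If $i\ne j$, use (2). $\square$

## 10. The generic decreasing sets meet every product from the ground model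

**Lemma 4.** Let $G$ be $\mathbb P$-generic over $N[E]$ and $D_n=\{(x,y):(n,x,y)\in\bigcup G\}$. Each $D_n$ is strictly decreasing. For all uncountable $X,Y\subseteq\mathbb R$ with $X,Y\in N$ there is $n$ with $D_n\cap(X\times Y)$ uncountable.

*Proof.* Two points of $D_n$ come from one condition in $G$, so (c) gives the first claim. Fix $X,Y\in N$.

**Step 1: uncountably many blocks contain candidates.** In $N[E]$ let $B$ be the set of $e\in E$ for which there are $x\in X$, $y\in Y$ with $\operatorname{rk}(x)\ne\operatorname{rk}(y)$ and $e(\operatorname{rk}(x))=e(\operatorname{rk}(y))=e$. We show that $B$ is unbounded in $\omega_1$. Let $c\in\mathbb C$ and an ordinal below $\omega_1$ be given. Adding one ordinal to $c$, we may assume that $\mu=\max c$ is above the given ordinal. As $X$ and $Y$ are uncountable and each rank has only countably many reals, there are $x\in X$, $y\in Y$ of distinct ranks $\ge\mu$. Let $\eta>\operatorname{rk}(x),\operatorname{rk}(y)$. Then $c\cup\{\eta\}$ is a condition that forces $E\cap[\mu,\eta)=\{\mu\}$, so it forces $e(\operatorname{rk}(x))=e(\operatorname{rk}(y))=\mu$, and hence $\mu\in B$. By genericity $B$ is unbounded. For each $e\in B$ pick in $N[E]$ such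 a pair $(x_e,y_e)$. For distinct $e$ the ranks of the $x_e$ are in different blocks, so the $x_e$ are distinct.

**Step 2: a fresh index can absorb uncountably many candidates.** Let $p\in\mathbb P$, and let $n$ be an index not occurring in $p$. For every $e\in B$ that is not the block of an element of $p$, so for all but finitely many $e\in B$, $p_e=p\cup\{(n,x_e,y_e)\}$ is a condition: (a) and (b) are clear, and (c) holds because $n$ occurs only once. Consider only these $e$. Suppose $p$ forced $\{e:p_e\in\dot G\}$ to be countable, hence bounded in $\omega_1$. By the ccc a name for a bound has only countably many possible values below $p$, so there is $\eta<\omega_1$ with $p\Vdash\{e:p_e\in\dot G\}\subseteq\eta$. But for $e\ge\eta$ the condition $p_e\le p$ forces $p_e\in\dot G$, a contradiction. So some $q\le p$ forces $\{e:p_e\in\dot G\}$ to be uncountable. If $p_e\in G$ then $(x_e,y_e)\in D_n\cap(X\times Y)$, and the $x_e$ are distinct; so $q$ forces $D_n\cap(X\times Y)$ to be uncountable. As $p$ was arbitrary, densely many conditions force this for some $n$. $\square$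

The forcing $\mathbb P$ did not depend on $X,Y$: the two steps $\mathbb C$ and $\mathbb P$ serve all pairs $X,Y\in N$ simultaneously.

## 11. Iterating $\omega_2$ times

Recall that $\sigma$-closed forcings and ccc forcings are proper, and that proper forcings preserve $\omega_1$. I quote the following facts on countable support iterations (Shelah, *Proper and Improper Forcing*, Ch. III; Abraham, "Proper forcing", *Handbook of Set Theory*, Section 2).

**Iteration facts.** Assume CH and let $\langle P_\alpha,\dot Q_\alpha:\alpha<\delta\rangle$, $\delta\le\omega_2$, be a countable support iteration such that each $\dot Q_\alpha$ is forced to be proper of size $\le\aleph_1$. Then $P_\delta$ is proper and has the $\aleph_2$-c.c.; if $\delta<\omega_2$, then $P_\delta$ forces CH.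

**Step 1: the iteration.** Start with $V\models$ ZFC + CH + $2^{\aleph_1}=\aleph_3$, obtained by adding $\aleph_3$ subsets of $\omega_1$ with countable conditions to a model of GCH. Define a countable support iteration of length $\omega_2$ by recursion. For even $\alpha$ (a limit ordinal or $0$, plus an even natural number) let $\dot Q_\alpha$ name the forcing $\mathbb C$ of $V^{P_\alpha}$, and let $\dot Q_{\alpha+1}$ name $\mathbb P(\bar M,E)$, where $\bar M\in V^{P_\alpha}$ is a chain as in Section 8 and $E$ is the club added by $\dot Q_\alpha$. By the iteration facts, inductively, $V^{P_\alpha}\models$ CH for $\alpha<\omega_2$. So Section 8 applies with $N=V^{P_\alpha}$: both iterands have size $\le\aleph_1$, the first is $\sigma$-closed, and the second is ccc by Lemma 3. Hence both are proper, and the recursion continues. Let $G$ be $P_{\omega_2}$-generic over $V$, and $G_\alpha$ its restriction to $P_\alpha$.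

**Step 2: cardinals and $2^{\aleph_1}$.** Properness preserves $\omega_1$ and the $\aleph_2$-c.c. preserves all cardinals from $\omega_2$ on. Since $V$ already has $\aleph_3$ subsets of $\omega_1$, $2^{\aleph_1}\ge\aleph_3$ in $V[G]$.

**Step 3: every $\omega_1$-sequence of reals in $V[G]$ lies in some $V[G_\alpha]$ with $\alpha<\omega_2$.** Code the sequence by a subset of $\omega_1$. It has a nice name built from $\aleph_1$ antichains, each of size $\le\aleph_1$ by the $\aleph_2$-c.c., so at most $\aleph_1$ conditions occur in it. Their supports are countable subsets of $\omega_2$, so they are all bounded by one $\alpha<\omega_2$. For a condition $p$ with support below $\alpha$, $p\in G$ iff $p\restriction\alpha\in G_\alpha$. So the sequence can be computed from $G_\alpha$.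

**Step 4: $2^{\aleph_0}\le\aleph_2$ in $V[G]$.** By Step 3 every real is in one of the $\aleph_2$ models $V[G_\alpha]$, $\alpha<\omega_2$, each of which satisfies CH and so contributes at most $\aleph_1$ reals.

**Step 5: DA holds in $V[G]$.** Let $X,Y\subseteq\mathbb R$ be uncountable in $V[G]$. Passing to subsets we may assume that both have size $\aleph_1$. By Step 3, $X,Y\in V[G_\alpha]$ for some $\alpha<\omega_2$, which we may take to be even. They are uncountable there too. Lemma 4 with $N=V[G_\alpha]$ gives some $n$ such that $D=D_n\cap(X\times Y)\in V[G_{\alpha+2}]$ is uncountable and strictly decreasing. Being strictly decreasing does not depend on the model, and $D$ remains uncountable in $V[G]$ because $\omega_1$ is preserved.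

Thus $V[G]\models$ DA + $2^{\aleph_0}\le\aleph_2<\aleph_3\le2^{\aleph_1}$. Together with Section 6 this proves Theorem A: in $V[G]$ no product $X[\le]\times Y[\le]$ with $X,Y$ uncountable is normal, so (S) holds, and (S) is consistent with ZFC if ZFC is consistent. $\blacksquare$

Since DA contradicts CH (Section 5), in fact $2^{\aleph_0}=\aleph_2$ in this model.
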